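\title{Uniform interpolation and Lyndon interpolation together give uniform Lyndon interpolation}

\begin{abstract}
We prove that every normal modal logic with the uniform interpolation property and the Lyndon interpolation property has the uniform Lyndon interpolation property. Nothing beyond normality is assumed. The proof is syntactic and has two steps. Uniform interpolation, applied to a guarded copy of the given formula, produces a formula that implies all admissible consequences and is monotone in the right variables; Lyndon interpolation is used only to rewrite a monotone formula as a positive one. Lyndon interpolation can therefore be weakened to the property ``monotone equals positive''. Neither hypothesis can be dropped.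
\end{abstract}

\section{Three interpolation properties}\label{sec:intro}

Formulas are built from an infinite supply of propositional variables, $\bot$, the connectives $\neg,\wedge,\vee,\to$, and $\Box$. The symbols $\top$, $\alpha\leftrightarrow\beta$ and $\Diamond\alpha$ abbreviate $\neg\bot$, $(\alpha\to\beta)\wedge(\beta\to\alpha)$ and $\neg\Box\neg\alpha$. A \emph{logic} is a normal modal logic: a set $L$ of formulas that contains all classical tautologies and $\Box(p\to q)\to(\Box p\to\Box q)$ and is closed under modus ponens, necessitation (from $\alpha$ infer $\Box\alpha$) and uniform substitution. We write $\vdash\alpha$ for $\alpha\in L$ when $L$ is fixed.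

The sets $v^+(\chi)$ and $v^-(\chi)$ of variables with a positive, respectively negative, occurrence in $\chi$ are defined by $v^+(x)=\{x\}$ and $v^-(x)=\emptyset$ for a variable $x$, by $v^\pm(\bot)=\emptyset$, and by
\begin{gather*}
v^\pm(\neg\alpha)=v^\mp(\alpha),\qquad v^\pm(\Box\alpha)=v^\pm(\alpha),\qquad v^\pm(\alpha\to\beta)=v^\mp(\alpha)\cup v^\pm(\beta),\\
v^\pm(\alpha\wedge\beta)=v^\pm(\alpha\vee\beta)=v^\pm(\alpha)\cup v^\pm(\beta).
\end{gather*}
The set of all variables of $\chi$ is $v(\chi)=v^+(\chi)\cup v^-(\chi)$. For sets $P,Q$ of variables, $\psi$ is \emph{$(P,Q)$-admissible} if $v^+(\psi)\cap P=\emptyset$ and $v^-(\psi)\cap Q=\emptyset$. A \emph{consequence} of $\varphi$ is a formula $\psi$ with $\vdash\varphi\to\psi$.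

\begin{definition}\label{def:ip}
Let $L$ be a logic.
\begin{itemize}
\item $L$ has the \emph{Lyndon interpolation property} (LIP) if, whenever $\vdash\varphi\to\psi$, there is $\theta$ with $\vdash\varphi\to\theta$, $\vdash\theta\to\psi$, $v^+(\theta)\subseteq v^+(\varphi)\cap v^+(\psi)$ and $v^-(\theta)\subseteq v^-(\varphi)\cap v^-(\psi)$.
\item $L$ has the \emph{uniform interpolation property} (UIP) if for every $\varphi$ and every finite set $P$ of variables there is $\theta$ with $v(\theta)\subseteq v(\varphi)\setminus P$ and $\vdash\varphi\to\theta$ such that $\vdash\theta\to\psi$ for every consequence $\psi$ of $\varphi$ with $v(\psi)\cap P=\emptyset$.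
\item $L$ has the \emph{uniform Lyndon interpolation property} (ULIP) if for every $\varphi$ and all finite sets $P,Q$ of variables there is $\theta$ with $v^+(\theta)\subseteq v^+(\varphi)\setminus P$, $v^-(\theta)\subseteq v^-(\varphi)\setminus Q$ and $\vdash\varphi\to\theta$ such that $\vdash\theta\to\psi$ for every $(P,Q)$-admissible consequence $\psi$ of $\varphi$.
\end{itemize}
The formula $\theta$ is called a Lyndon interpolant of $\varphi\to\psi$, a uniform interpolant of $\varphi$ for $P$, and a uniform Lyndon interpolant of $\varphi$ for $(P,Q)$, respectively.
\end{definition}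

LIP keeps track of signs but treats one implication at a time. UIP ignores signs but serves all consequences at once: a uniform interpolant is the strongest consequence of $\varphi$ that does not mention $P$, so it plays the role of the quantified formula $\exists P\,\varphi$. In classical logic, $\exists p\,\varphi$ is the disjunction of the two formulas obtained by putting $\top$ and $\bot$ for $p$. ULIP asks for both features: one formula that forgets the positive occurrences of $P$ and the negative occurrences of $Q$.

ULIP implies UIP: take $Q=P$. It also implies LIP: if $\vdash\varphi\to\psi$, put $P=v^+(\varphi)\setminus v^+(\psi)$ and $Q=v^-(\varphi)\setminus v^-(\psi)$; then $\psi$ is $(P,Q)$-admissible, $v^+(\varphi)\setminus P=v^+(\varphi)\cap v^+(\psi)$ and $v^-(\varphi)\setminus Q=v^-(\varphi)\cap v^-(\psi)$, so a uniform Lyndon interpolant of $\varphi$ for $(P,Q)$ is a Lyndon interpolant of $\varphi\to\psi$. The question about the converse comes from Kurahashi~\cite{Kurahashi}: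

\begin{quote}
\emph{Is there a logic that has both UIP and LIP but does not have ULIP?}
\end{quote}

To see what is at stake, assume LIP, fix $\varphi,P,Q$, and let $\Gamma$ be the set of consequences $\chi$ of $\varphi$ with $v^+(\chi)\subseteq v^+(\varphi)\setminus P$ and $v^-(\chi)\subseteq v^-(\varphi)\setminus Q$. If $\psi$ is an admissible consequence of $\varphi$, a Lyndon interpolant of $\varphi\to\psi$ lies in $\Gamma$ and implies $\psi$. So a uniform Lyndon interpolant is the same thing as a member of $\Gamma$ that implies all the others. The set $\Gamma$ is closed under conjunction. If it has finitely many members up to provable equivalence, the conjunction of representatives is the desired formula. Otherwise one needs a source of finiteness, and UIP seems to be the wrong one: it provides a strongest member for families defined by omitting variables altogether, and $\Gamma$ is not such a family. This suggests a counterexample. There is none.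

\begin{theorem}\label{thm:main}
If a normal modal logic has UIP and LIP, then it has ULIP.
\end{theorem}

No Kripke completeness, transitivity or other assumption is made. The proof uses LIP at a single point and only in a weak form, which we now isolate. Write $\theta[\alpha/x]$ for the result of substituting $\alpha$ for $x$ in $\theta$.

\begin{definition}\label{def:pp}
Let $y\notin v(\theta)\cup\{x\}$. The formula $\theta$ is \emph{$L$-monotone in $x$} if $\vdash\theta\to\theta[x\vee y/x]$, and \emph{$L$-antitone in $x$} if $\vdash\theta\to\theta[x\wedge y/x]$. The logic $L$ has the \emph{positivity property} (PP) if, whenever $S,T$ are finite sets of variables and $\theta$ is $L$-monotone in each $x\in S$ and $L$-antitone in each $x\in T$, there is $\theta'$ with $\vdash\theta\leftrightarrow\theta'$, $v(\theta')\subseteq v(\theta)$, $v^-(\theta')\cap S=\emptyset$ and $v^+(\theta')\cap T=\emptyset$.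
\end{definition}

The choice of $y$ is irrelevant, since any formula may be substituted for it. A formula without negative occurrences of $x$ is monotone in $x$ in every logic (Corollary~\ref{cor:mono}(a)); PP is the converse up to equivalence, for several variables at once.

\begin{theorem}\label{thm:char}
For every normal modal logic $L$ the following are equivalent: \textup{(i)} ULIP; \textup{(ii)} UIP and LIP; \textup{(iii)} UIP and PP.
\end{theorem}

Theorem~\ref{thm:main} is the implication (ii)$\Rightarrow$(i). Section~\ref{sec:uip} shows that UIP alone yields a formula with every property of a uniform Lyndon interpolant, except that it is monotone and antitone where it should be positive and negative. Section~\ref{sec:pp} derives PP from LIP and completes the proof. Section~\ref{sec:sharp} shows that neither UIP nor LIP suffices alone.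

\section{Monotonicity under guards}\label{sec:guards}

Fix a logic $L$. A \emph{substitution} $\sigma$ assigns a formula $\sigma(x)$ to each variable $x$, and $\chi\sigma$ is the result of replacing every $x$ in $\chi$ by $\sigma(x)$ simultaneously; $[\alpha/x,\beta/y]$ denotes the substitution that moves only $x$ and $y$. The \emph{modal depth} $\mathrm{md}(\chi)$ is the largest number of nested boxes in $\chi$. Normality enters only through the rule
\begin{equation}\label{eq:RK}
\vdash\alpha_1\wedge\dots\wedge\alpha_k\to\beta\quad\Longrightarrow\quad\vdash\Box\alpha_1\wedge\dots\wedge\Box\alpha_k\to\Box\beta\qquad(k\ge0),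
\end{equation}
obtained by applying necessitation to $\alpha_1\to(\alpha_2\to\dots\to(\alpha_k\to\beta))$ and then distributing the box $k$ times. An empty conjunction is $\top$.

Kripke semantics is used only in examples. A frame is a set $W$ with a binary relation $R$; a model on it specifies which variables hold at each point; Boolean connectives are evaluated pointwise, and $w\models\Box\alpha$ if and only if $u\models\alpha$ for all $u$ with $wRu$. The formulas true at every point of every model on a frame form a normal logic, the \emph{logic of the frame}. It contains the least normal logic $\mathbf K$, so a formula that is false at some point of some model is not a theorem of $\mathbf K$.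

We shall need a hypothesis saying that $\alpha$ holds wherever a given formula can look. A formula of depth $d$ looks only $d$ steps ahead, so put
\[
B_0\alpha:=\alpha,\qquad B_{d+1}\alpha:=\alpha\wedge\Box B_d\alpha .
\]
In a model, $B_d\alpha$ holds at $w$ if and only if $\alpha$ holds at every point reachable from $w$ in at most $d$ steps. Formulas $B_d(\alpha\to\beta)$ will be called \emph{guards}. Note that $v^\pm(B_d\alpha)=v^\pm(\alpha)$ and $(B_d\alpha)\sigma=B_d(\alpha\sigma)$.

\begin{lemma}\label{lem:B}
If $\vdash\alpha_1\wedge\dots\wedge\alpha_k\to\beta$ with $k\ge0$, then $\vdash B_d\alpha_1\wedge\dots\wedge B_d\alpha_k\to B_d\beta$ for all $d$. In particular, $\vdash\beta$ implies $\vdash B_d\beta$.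
\end{lemma}

\begin{proof}
Induction on $d$. The case $d=0$ is the hypothesis. From the claim for $d$, rule~\eqref{eq:RK} gives $\vdash\bigwedge_i\Box B_d\alpha_i\to\Box B_d\beta$, and together with the hypothesis this is the claim for $d+1$.
\end{proof}

\begin{lemma}\label{lem:local}
Let $\sigma,\tau$ be substitutions, let $d\ge\mathrm{md}(\chi)$, and put
\[
G_d(\chi;\sigma,\tau):=\bigwedge_{x\in v^+(\chi)}B_d\bigl(\sigma(x)\to\tau(x)\bigr)\wedge\bigwedge_{x\in v^-(\chi)}B_d\bigl(\tau(x)\to\sigma(x)\bigr).
\]
Then $\vdash G_d(\chi;\sigma,\tau)\to(\chi\sigma\to\chi\tau)$.
\end{lemma}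

\begin{proof}
Induction on $\chi$, for all $\sigma,\tau$ and all $d\ge\mathrm{md}(\chi)$. For a variable, use the tautology $B_d\gamma\to\gamma$. For $\bot$ the conclusion is a tautology. For $\chi=\neg\alpha$, the formula $G_d(\chi;\sigma,\tau)$ has the same conjuncts as $G_d(\alpha;\tau,\sigma)$, which implies $\alpha\tau\to\alpha\sigma$; contrapose. For $\chi=\alpha\wedge\beta$ or $\alpha\vee\beta$, the formula $G_d(\chi;\sigma,\tau)$ contains the conjuncts of $G_d(\alpha;\sigma,\tau)$ and of $G_d(\beta;\sigma,\tau)$, so it implies $\alpha\sigma\to\alpha\tau$ and $\beta\sigma\to\beta\tau$. For $\chi=\alpha\to\beta$ it contains the conjuncts of $G_d(\alpha;\tau,\sigma)$ and of $G_d(\beta;\sigma,\tau)$, so it implies $\alpha\tau\to\alpha\sigma$ and $\beta\sigma\to\beta\tau$. In these three cases $\chi\sigma\to\chi\tau$ follows by classical logic. For $\chi=\Box\alpha$ we have $d\ge1$ and $\mathrm{md}(\alpha)\le d-1$. Write $G_{d-1}(\alpha;\sigma,\tau)=\bigwedge_iB_{d-1}\gamma_i$, so that $G_d(\chi;\sigma,\tau)=\bigwedge_iB_d\gamma_i$. The induction hypothesis and~\eqref{eq:RK} give $\vdash\bigwedge_i\Box B_{d-1}\gamma_i\wedge\Box\alpha\sigma\to\Box\alpha\tau$,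 and each $B_d\gamma_i\to\Box B_{d-1}\gamma_i$ is a tautology.
\end{proof}

\begin{corollary}\label{cor:mono}
Let $\sigma,\tau$ be substitutions and $\chi,\gamma$ formulas.
\begin{itemize}
\item[(a)] If $\vdash\sigma(x)\to\tau(x)$ for all $x\in v^+(\chi)$ and $\vdash\tau(x)\to\sigma(x)$ for all $x\in v^-(\chi)$, then $\vdash\chi\sigma\to\chi\tau$.
\item[(b)] If $d\ge\mathrm{md}(\chi)$ and $\vdash\gamma\to B_d(\sigma(x)\leftrightarrow\tau(x))$ for all $x\in v(\chi)$, then $\vdash\gamma\to(\chi\sigma\to\chi\tau)$.
\end{itemize}
\end{corollary}

\begin{proof}
By Lemma~\ref{lem:B}, in (a) every conjunct of $G_{\mathrm{md}(\chi)}(\chi;\sigma,\tau)$ is a theorem, and in (b) every conjunct of $G_d(\chi;\sigma,\tau)$ follows from $\gamma$. Apply Lemma~\ref{lem:local}.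
\end{proof}

The difference between the two parts drives the proof below. Part (a) needs \emph{provable} implications and applies to formulas of any depth; it includes the replacement of provably equivalent subformulas. Part (b) needs only \emph{assumed} equivalences, but they must be assumed up to the depth of $\chi$.

\section{The idea in one variable}\label{sec:idea}

Start without boxes, with $P=\emptyset$ and $Q=\{p\}$. A formula in which $p$ occurs only positively stays true when the value of $p$ is raised. So an admissible consequence of $\varphi$ holds under every valuation obtained from a valuation satisfying $\varphi$ by raising $p$. These valuations are described by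
\[
\exists p^*\bigl(\varphi[p^*/p]\wedge(p^*\to p)\bigr),
\]
where the new variable $p^*$ records the old value of $p$. For $\varphi=(p\leftrightarrow q)$ the cases $p^*=\top$ and $p^*=\bot$ give $(q\wedge p)\vee\neg q$, that is, $q\to p$. Forgetting a sign of $p$ has been reduced to forgetting the whole variable $p^*$, which is what UIP can do.

Now let $L$ be any logic, $\varphi=\Box(p\leftrightarrow q)$, $P=\emptyset$, $Q=\{p\}$. The copy must lie below $p$ wherever $\varphi$ looks, so we set
\[
\Phi:=\Box(p^*\leftrightarrow q)\wedge B_1(p^*\to p).
\]
We claim that $\Phi$ implies every consequence $\psi$ of $\varphi$ with $p\notin v^-(\psi)$ and $p^*\notin v(\psi)$.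

The only tool for exploiting $\vdash\varphi\to\psi$ is substitution, which acts on both sides. The first attempt, $[p^*/p]$, gives $\vdash\Phi\to\psi[p^*/p]$, and to return to $\psi$ by Lemma~\ref{lem:local} we would need the guard $B_n(p^*\to p)$ with $n=\mathrm{md}(\psi)$, which is unbounded. (In $\mathbf K$, $B_d(p^*\to p)$ does not imply $\Box^{d+1}p^*\to\Box^{d+1}p$: take a chain of $d+2$ points, each related only to the next, with $p$ false everywhere and $p^*$ true only at the last point.) The remedy is to substitute $p\wedge p^*$. This formula agrees with $p^*$ where the guard holds, which is enough for $\varphi$, and it is provably below $p$, which is enough for $\psi$ of any depth: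
\[
\vdash\Phi\to\Box(p\wedge p^*\leftrightarrow q),\qquad
\vdash\Box(p\wedge p^*\leftrightarrow q)\to\psi[p\wedge p^*/p],\qquad
\vdash\psi[p\wedge p^*/p]\to\psi .
\]
The first is~\eqref{eq:RK} applied to the tautology $(p^*\leftrightarrow q)\wedge(p^*\to p)\to(p\wedge p^*\leftrightarrow q)$, the second is a substitution instance of $\varphi\to\psi$, and the third is Corollary~\ref{cor:mono}(a). This proves the claim.

Here the uniform interpolant of $\Phi$ for $\{p^*\}$ can be found by hand: it is $\Box(q\to p)$. Indeed $\vdash\Phi\to\Box(q\to p)$ by~\eqref{eq:RK}. Conversely, $\Phi[p\wedge q/p^*]$ consists of $\Box(p\wedge q\leftrightarrow q)$, which follows from $\Box(q\to p)$, and a theorem; so if $\vdash\Phi\to\psi$ and $p^*\notin v(\psi)$, substitution gives $\vdash\Box(q\to p)\to\psi$.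

The example shows two more things. First, the guard must be boxed. In $\mathbf K$ the formula $\Box(p^*\leftrightarrow q)\wedge(p^*\to p)$ does not imply the admissible consequence $\Box(q\to p)$ of $\varphi$: take two points with $R=\{(w_0,w_1)\}$, all variables false at $w_0$, and $p^*,q$ true but $p$ false at $w_1$. Second, UIP determines its interpolant only up to equivalence. It might return $\Box(p\wedge q\leftrightarrow q)$, which contains $p$ negatively. What survives equivalence is monotonicity in $p$, and a separate principle is needed to restore the signs.

\section{What uniform interpolation gives}\label{sec:uip}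

\begin{proposition}\label{prop:uip}
Let $L$ have UIP, let $\varphi$ be a formula and let $P,Q$ be finite sets of variables. There is a formula $\theta_0$ such that
\begin{itemize}
\item[(1)] $v(\theta_0)\subseteq v(\varphi)\setminus(P\cap Q)$;
\item[(2)] $\vdash\varphi\to\theta_0$;
\item[(3)] $\vdash\theta_0\to\psi$ for every $(P,Q)$-admissible consequence $\psi$ of $\varphi$;
\item[(4)] $\theta_0$ is $L$-monotone in every $x\notin v^-(\varphi)\setminus Q$ and $L$-antitone in every $x\notin v^+(\varphi)\setminus P$.
\end{itemize}
\end{proposition}

\begin{proof}
Let $V=v(\varphi)$ and $d=\mathrm{md}(\varphi)$. Choose distinct variables $x^*\notin V$ for $x\in V$, call them \emph{stars}, and let $\varphi^*$ be obtained from $\varphi$ by replacing each $x$ by $x^*$. An admissible $\psi$ can contain $x$ positively only if $x\notin P$, and such an occurrence calls for the guard from $x^*$ to $x$; it can contain $x$ negatively only if $x\notin Q$, and this calls for the opposite guard. So put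
\[
\delta:=\bigwedge_{x\in V\setminus P}B_d(x^*\to x)\wedge\bigwedge_{x\in V\setminus Q}B_d(x\to x^*),\qquad \Phi:=\varphi^*\wedge\delta .
\]
A variable outside $P\cup Q$ has both guards, which make $x^*$ a synonym of $x$; this is why $q$ needed no copy in Section~\ref{sec:idea}. A variable in $P\cap Q$ has no guard and does not occur in $\Phi$. Let $\theta_0$ be a uniform interpolant of $\Phi$ for the set of stars; this is the only use of UIP. Then (1) holds, $\vdash\Phi\to\theta_0$, and
\begin{equation}\label{eq:opt}
\vdash\Phi\to\psi\ \text{ implies }\ \vdash\theta_0\to\psi\quad\text{for every star-free }\psi .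
\end{equation}

\emph{Proof of \textup{(2)}.} Substitute $x$ for each $x^*$ in $\vdash\Phi\to\theta_0$. Then $\varphi^*$ becomes $\varphi$, each guard becomes $B_d(x\to x)$, a theorem by Lemma~\ref{lem:B}, and $\theta_0$ is unchanged.

\emph{Proof of \textup{(3)}.} Suppose first that $\psi$ is star-free. As in the example, we need for each $x$ a formula that agrees with $x^*$ under the guards and is provably comparable with $x$ in the direction that $\psi$ requires. Let $\sigma$ fix all variables outside $V$, and for $x\in V$ let
\[
\sigma(x)=\begin{cases}
x & \text{if } x\notin P\cup Q,\\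
x\wedge x^* & \text{if } x\in Q\setminus P,\\
x\vee x^* & \text{if } x\in P\setminus Q,\\
x^* & \text{if } x\in P\cap Q.
\end{cases}
\]
In each case the available guards give $x^*\leftrightarrow\sigma(x)$, because the formulas
\begin{gather*}
(x^*\to x)\wedge(x\to x^*)\to(x^*\leftrightarrow x),\qquad (x^*\to x)\to(x^*\leftrightarrow x\wedge x^*),\\
(x\to x^*)\to(x^*\leftrightarrow x\vee x^*),\qquad x^*\leftrightarrow x^*
\end{gather*}
are tautologies. By Lemma~\ref{lem:B}, $\vdash\delta\to B_d(x^*\leftrightarrow\sigma(x))$ for all $x\in V$, and Corollary~\ref{cor:mono}(b) applied to $\varphi$ gives $\vdash\delta\to(\varphi^*\to\varphi\sigma)$, that is, $\vdash\Phi\to\varphi\sigma$. Here $d=\mathrm{md}(\varphi)$ is used. Closure under substitution gives $\vdash\varphi\sigma\to\psi\sigma$. Finally $\vdash\psi\sigma\to\psi$ by Corollary~\ref{cor:mono}(a), and here admissibility is used: if $x\in v^+(\psi)$, then $x\notin P$, so $\sigma(x)$ is $x$ or $x\wedge x^*$ and $\vdash\sigma(x)\to x$; if $x\in v^-(\psi)$, then $x\notin Q$, so $\sigma(x)$ is $x$ or $x\vee x^*$ and $\vdash x\to\sigma(x)$. Hence $\vdash\Phi\to\psi$, and~\eqref{eq:opt} gives $\vdash\theta_0\to\psi$.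

If $\psi$ contains stars, rename them to distinct variables that are not stars and lie outside $V\cup P\cup Q\cup v(\psi)$. The result $\tilde\psi$ is star-free and admissible, and $\vdash\varphi\to\tilde\psi$ because the renaming fixes $\varphi$. So $\vdash\theta_0\to\tilde\psi$. Renaming back fixes $\theta_0$, since $v(\theta_0)\subseteq V$, and yields $\vdash\theta_0\to\psi$.

\emph{Proof of \textup{(4)}.} We know nothing about the shape of $\theta_0$, so monotonicity has to be transferred from $\Phi$ through~\eqref{eq:opt}. There is nothing to prove if $x\notin v(\theta_0)$, so let $x\in v(\theta_0)\subseteq V$, and let $y\notin V$ be a variable that is not a star. Suppose $\tau$ is a substitution that moves at most $x$ and $x^*$, that $\tau(x)$ is star-free, and that $\vdash\Phi\to\Phi\tau$. Substitution gives $\vdash\Phi\tau\to\theta_0\tau$, and $\theta_0\tau=\theta_0[\tau(x)/x]$ is star-free, so $\vdash\theta_0\to\theta_0[\tau(x)/x]$ by~\eqref{eq:opt}. It remains to find such $\tau$ with $\tau(x)=x\vee y$, respectively $\tau(x)=x\wedge y$.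

Let $x\notin v^-(\varphi)\setminus Q$; then $x\in Q$ or $x\notin v^-(\varphi)$. If $x\in Q$, the guard $B_d(x\to x^*)$ is absent, so $x$ occurs in $\Phi$ at most in $B_d(x^*\to x)$ and $x\notin v^-(\Phi)$. Take $\tau=[x\vee y/x]$ and apply Corollary~\ref{cor:mono}(a). If $x\notin v^-(\varphi)$, the guard $B_d(x\to x^*)$ may be present, and raising $x$ alone could destroy it; but now $x^*\notin v^-(\varphi^*)$, so the copy may be raised too. Take $\tau=[x\vee y/x,\ x^*\vee y/x^*]$. Corollary~\ref{cor:mono}(a) gives $\vdash\varphi^*\to\varphi^*\tau$. The tautology $(a\to b)\to(a\vee y\to b\vee y)$ and Lemma~\ref{lem:B} show that each guard on $x$ implies its image under $\tau$. The other guards are unchanged. So $\vdash\Phi\to\Phi\tau$.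

Let $x\notin v^+(\varphi)\setminus P$; then $x\in P$ or $x\notin v^+(\varphi)$. If $x\in P$, then $x$ occurs in $\Phi$ at most in $B_d(x\to x^*)$, so $x\notin v^+(\Phi)$; take $\tau=[x\wedge y/x]$ and apply Corollary~\ref{cor:mono}(a) with $\vdash x\wedge y\to x$. If $x\notin v^+(\varphi)$, take $\tau=[x\wedge y/x,\ x^*\wedge y/x^*]$. Then $\vdash\varphi^*\to\varphi^*\tau$ because $x^*\notin v^+(\varphi^*)$, and the guards on $x$ imply their images by the tautology $(a\to b)\to(a\wedge y\to b\wedge y)$ and Lemma~\ref{lem:B}.
\end{proof}

\section{From monotone to positive}\label{sec:pp}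

LIP restricts the signs in an interpolant by the signs on both sides of an implication. To make it rewrite a single formula $\theta$ of unknown shape, we need a provable implication from $\theta$ to a formula whose signs we control and from which $\theta$ can be recovered. If $\theta$ is monotone in $x$, such a formula is ``$\theta$ holds of every $x'$ above $x$'', that is, $B_n(x\to x')\to\theta[x'/x]$: the variable $x$ occurs in it only positively, and putting $x$ for $x'$ returns $\theta$.

\begin{lemma}\label{lem:pp}
LIP implies PP.
\end{lemma}

\begin{proof}
Let $\theta$ be $L$-monotone in each $x\in S$ and $L$-antitone in each $x\in T$, and let $n=\mathrm{md}(\theta)$. Choose distinct variables $x'\notin v(\theta)\cup S\cup T$ for $x\in S\cup T$. Let $\theta^\circ$ be obtained from $\theta$ by replacing each $x\in S\cup T$ by $x'$, and put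
\[
\varepsilon:=\bigwedge_{x\in S\setminus T}B_n(x\to x')\wedge\bigwedge_{x\in T\setminus S}B_n(x'\to x).
\]
We first prove
\begin{equation}\label{eq:key}
\vdash\theta\to(\varepsilon\to\theta^\circ).
\end{equation}
Let $\tau(x)$ be $x\vee x'$ for $x\in S\setminus T$, $x\wedge x'$ for $x\in T\setminus S$, $x'$ for $x\in S\cap T$, and $x$ otherwise. For each $x\in S\cup T$ we have $\vdash\theta\to\theta[\tau(x)/x]$. For $x\notin S\cap T$ this is the hypothesis. For $x\in S\cap T$, monotonicity gives $\vdash\theta\to\theta[x\vee x'/x]$; the substitution $[x\vee x'/x,\ x'/y]$ in $\vdash\theta\to\theta[x\wedge y/x]$ gives $\vdash\theta[x\vee x'/x]\to\theta[(x\vee x')\wedge x'/x]$; and $(x\vee x')\wedge x'$ may be replaced by the equivalent $x'$.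

List $S\cup T$ as $x_1,\dots,x_k$, and let $\tau_j$ agree with $\tau$ on $x_1,\dots,x_j$ and fix all other variables. As $\tau_{j-1}$ fixes $x_j$ and $x_j'$, applying it to $\vdash\theta\to\theta[\tau(x_j)/x_j]$ gives $\vdash\theta\tau_{j-1}\to\theta\tau_j$. Chaining these implications yields $\vdash\theta\to\theta\tau$. The formulas $(x\to x')\to(x\vee x'\leftrightarrow x')$ and $(x'\to x)\to(x\wedge x'\leftrightarrow x')$ are tautologies, so $\vdash\varepsilon\to B_n(\tau(x)\leftrightarrow x')$ for all $x\in S\cup T$ by Lemma~\ref{lem:B}. Corollary~\ref{cor:mono}(b) applied to $\theta$ gives $\vdash\varepsilon\to(\theta\tau\to\theta^\circ)$, and~\eqref{eq:key} follows.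

Let $\theta'$ be a Lyndon interpolant of~\eqref{eq:key}. The left side gives $v(\theta')\subseteq v(\theta)$; in particular $\theta'$ contains no primed variable. The right side gives the signs. No variable of $S\cup T$ occurs in $\theta^\circ$. A variable of $S\setminus T$ occurs only negatively in $\varepsilon$, hence only positively in $\varepsilon\to\theta^\circ$; a variable of $T\setminus S$ occurs only positively in $\varepsilon$, hence only negatively in $\varepsilon\to\theta^\circ$; a variable of $S\cap T$ does not occur in $\varepsilon\to\theta^\circ$. Therefore $v^-(\theta')\cap S=\emptyset$ and $v^+(\theta')\cap T=\emptyset$. Finally, substitute $x$ for each $x'$ in $\vdash\theta'\to(\varepsilon\to\theta^\circ)$. This fixes $\theta'$, turns $\varepsilon$ into a theorem and $\theta^\circ$ into $\theta$, so $\vdash\theta'\to\theta$. With $\vdash\theta\to\theta'$ we get $\vdash\theta\leftrightarrow\theta'$.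
\end{proof}

\begin{proof}[Proof of Theorems~\ref{thm:main} and~\ref{thm:char}]
The implication (i)$\Rightarrow$(ii) was shown in Section~\ref{sec:intro}, and (ii)$\Rightarrow$(iii) is Lemma~\ref{lem:pp}. For (iii)$\Rightarrow$(i), let $\varphi,P,Q$ be given, take $\theta_0$ from Proposition~\ref{prop:uip}, and put
\[
S=v(\theta_0)\setminus\bigl(v^-(\varphi)\setminus Q\bigr),\qquad T=v(\theta_0)\setminus\bigl(v^+(\varphi)\setminus P\bigr).
\]
By (4), $\theta_0$ is $L$-monotone in each $x\in S$ and $L$-antitone in each $x\in T$. PP gives $\theta$ with $\vdash\theta\leftrightarrow\theta_0$, $v(\theta)\subseteq v(\theta_0)$, $v^-(\theta)\cap S=\emptyset$ and $v^+(\theta)\cap T=\emptyset$. Then $v^-(\theta)\subseteq v(\theta_0)\setminus S\subseteq v^-(\varphi)\setminus Q$ and $v^+(\theta)\subseteq v(\theta_0)\setminus T\subseteq v^+(\varphi)\setminus P$, and $\theta$ inherits (2) and (3) from $\theta_0$. So $\theta$ is a uniform Lyndon interpolant of $\varphi$ for $(P,Q)$.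
\end{proof}

\begin{remark}\label{rem:poly}
Theorems~\ref{thm:main} and~\ref{thm:char} hold verbatim for normal polymodal logics, with boxes $\Box_i$ each satisfying~\eqref{eq:RK}. For a finite set $I$ of indices let $B_{d+1}\alpha:=\alpha\wedge\bigwedge_{i\in I}\Box_iB_d\alpha$. Lemma~\ref{lem:B} holds with the same proof, and so does Lemma~\ref{lem:local} for formulas $\chi$ whose boxes have indices in $I$. Corollary~\ref{cor:mono}(a) does not mention $B_d$ and holds for all $\chi$, by taking for $I$ the indices occurring in $\chi$. Part (b) is applied only to $\varphi$ in Proposition~\ref{prop:uip} and to $\theta$ in Lemma~\ref{lem:pp}; take for $I$ the indices occurring in that formula.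
\end{remark}

\section{Neither hypothesis can be dropped}\label{sec:sharp}

In view of Theorem~\ref{thm:char}, a logic with UIP fails ULIP exactly when it can define a monotone operation that it cannot define with the right signs. A two-point frame already does this.

\begin{proposition}\label{prop:L2}
Let $L_2$ be the logic of the two-element frame with the universal relation. Then $L_2$ has UIP but neither LIP nor ULIP.
\end{proposition}

\begin{proof}
Let the points be $w_0,w_1$, each related to both, and write $\alpha\equiv\beta$ for $L_2\vdash\alpha\leftrightarrow\beta$. Put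
\[
\bigcirc\alpha:=(\neg\alpha\wedge\Diamond\alpha)\vee\Box\alpha .
\]
Then $\bigcirc\alpha$ holds at a point if and only if $\alpha$ holds at the other point. Indeed, if $\alpha$ is false at the point, then $\Box\alpha$ is false and $\neg\alpha\wedge\Diamond\alpha$ says that $\alpha$ holds somewhere, hence at the other point; if $\alpha$ is true at the point, the first disjunct is false and $\Box\alpha$ says that $\alpha$ holds at the other point too. Consequently $\bigcirc$ commutes with the Boolean connectives up to $\equiv$, $\bigcirc\bot\equiv\bot$, $\bigcirc\bigcirc\alpha\equiv\alpha$, and $\Box\alpha\equiv\alpha\wedge\bigcirc\alpha$.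

\emph{Reduction to classical logic.} Take independent letters $a_q,b_q$ for each variable $q$. For a box-free formula $f$ in these letters let $f^\dagger$ result from putting $q$ for $a_q$ and $\bigcirc q$ for $b_q$. Every $\chi$ satisfies $\chi\equiv f^\dagger$ for some $f$ in the letters $a_q,b_q$ with $q\in v(\chi)$. This is proved by induction on $\chi$, and only the box needs an argument: if $\chi\equiv f^\dagger$, then $\Box\chi\equiv f^\dagger\wedge\bigcirc f^\dagger\equiv(f\wedge\bar f)^\dagger$, where $\bar f$ is $f$ with each $a_q$ and $b_q$ interchanged. Moreover $L_2\vdash f^\dagger$ if and only if $f$ is a tautology. If it is, $f^\dagger$ is a substitution instance of a tautology. If an assignment falsifies $f$, let $q$ have the value of $a_q$ at $w_0$ and the value of $b_q$ at $w_1$; then $f^\dagger$ is false at $w_0$.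

\emph{UIP.} Given $\varphi\equiv f^\dagger$ and $P$, let $g$ be the disjunction of all formulas obtained from $f$ by replacing the letters $a_p,b_p$ with $p\in v(\varphi)\cap P$ by constants $\top,\bot$, and let $\theta=g^\dagger$. Then $v(\theta)\subseteq v(\varphi)\setminus P$. The formula $f\to g$ is a tautology, since an assignment satisfying $f$ satisfies the disjunct given by its own values; so $L_2\vdash\varphi\to\theta$. Let $L_2\vdash\varphi\to\psi$ with $v(\psi)\cap P=\emptyset$, and write $\psi\equiv h^\dagger$ with $h$ free of the letters $a_p,b_p$ for $p\in P$. Then $f\to h$ is a tautology, and substituting constants in it shows that each disjunct of $g$ implies $h$. So $L_2\vdash\theta\to\psi$.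

\emph{Failure of PP.} The formula $\bigcirc q$ is $L_2$-monotone in $q$: if $q$ holds at the other point, so does $q\vee y$. Consider the model with $w_0\not\models q$ and $w_1\models q$. For $\alpha$ with $v(\alpha)\subseteq\{q\}$ we claim:
\begin{itemize}
\item[(+)] if $q\notin v^-(\alpha)$, then $w_0\models\alpha$ implies $w_1\models\alpha$;
\item[($-$)] if $q\notin v^+(\alpha)$, then $w_1\models\alpha$ implies $w_0\models\alpha$.
\end{itemize}
Both are proved together by induction on $\alpha$. For $\alpha=q$, (+) holds because $w_0\not\models q$, and ($-$) is vacuous. The formulas $\bot$ and $\Box\beta$ have the same value at both points. For $\wedge$ and $\vee$, apply the same claim to both parts. For $\neg\beta$, claim (+) is the contrapositive of ($-$) for $\beta$, and ($-$) is the contrapositive of (+) for $\beta$. The formula $\beta\to\gamma$ has the same signs and values as $\neg\beta\vee\gamma$. Now $w_0\models\bigcirc q$ and $w_1\not\models\bigcirc q$, so by (+) no $\alpha$ with $v(\alpha)\subseteq\{q\}$ and $v^-(\alpha)=\emptyset$ is equivalent to $\bigcirc q$. Thus PP fails for $\theta=\bigcirc q$, $S=\{q\}$, $T=\emptyset$. By Lemma~\ref{lem:pp},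 LIP fails, and ULIP fails because it implies LIP.
\end{proof}

An explicit theorem of $L_2$ without a Lyndon interpolant is $\bigcirc q\to(\Box(q\to r)\to\bigcirc r)$: an interpolant would contain no variable but $q$, would not contain $q$ negatively, and would be equivalent to $\bigcirc q$, as the substitution $[q/r]$ shows.

In the other direction, LIP alone does not suffice. The logic $\mathbf{S4}$, the least normal logic containing $\Box p\to p$ and $\Box p\to\Box\Box p$, has LIP~\cite{Maksimova} but not UIP~\cite{GZ}, so it lacks ULIP. Nothing proved above depends on these two results.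

\begin{thebibliography}{9}

\bibitem{GZ}
S. Ghilardi and M. Zawadowski, \emph{Undefinability of propositional quantifiers in the modal system S4}, Studia Logica 55, 1995.

\bibitem{Kurahashi}
Taishi Kurahashi, \emph{Uniform Lyndon interpolation property in propositional modal logics}, arXiv:1809.00943 (2018).

\bibitem{Maksimova}
L. Maksimova, \emph{Lyndon's interpolation theorem in modal logics}, 1982.

\end{thebibliography}
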